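# Disjoint supports and the max-inequality for Hamiltonian spectral invariants

## 1. Flows, capped orbits, spectra and spectral invariants

Throughout, $(M,\omega)$ is a closed symplectic manifold of dimension $2n$, and a Hamiltonian is a smooth function $F:M\times S^1\to\mathbb R$, $S^1=\mathbb R/\mathbb Z$, with $F_t=F(\cdot,t)$. It is autonomous if it does not depend on $t$.

**Definition (flow and product).** The Hamiltonian vector field $X_{F_t}$ is determined by $dF_t(\xi)=\omega(\xi,X_{F_t})$ for all tangent vectors $\xi$. Its flow is $\varphi_F^t$, and $\mathrm{Ham}(M)$ is the group of the maps $\varphi^1_F$. The Hamiltonian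
$$(F\#G)(x,t)=F(x,t)+G\big((\varphi_F^t)^{-1}x,t\big)$$
generates $\varphi_F^t\varphi_G^t$. If $F,G$ are autonomous and Poisson-commute, then $F\#G=F+G$.

*A convention on time.* If a product of Hamiltonians is not $1$-periodic in $t$, we first replace each factor $F_t$ by $\beta'(t)F_{\beta(t)}$, where $\beta:[0,1]\to[0,1]$ is smooth, nondecreasing, $0$ near $0$ and $1$ near $1$. The new factors vanish near integer times, so products are periodic. The new path $\varphi_F^{\beta(t)}$ is homotopic to the old one with fixed endpoints, and the integrals over $t$ of $\max F_t$, $\min F_t$ and $\int_M F_t\,\omega^n$ do not change.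

*Example.* Our main example is the sphere $S^2$ with an area form $\omega$ of total area $A$. Away from the poles write $\omega=du\wedge d\theta$ with $\theta\in\mathbb R/\mathbb Z$, where $u:S^2\to[-\frac A2,\frac A2]$ is the smooth (rescaled) height function. By symmetry $\int u\,\omega=0$. For $F=f(u)$ we have $\omega(\xi,\dot x)=\xi_u\dot\theta-\xi_\theta\dot u$ and $dF(\xi)=f'(u)\xi_u$, so the flow is
$$\dot u=0,\qquad \dot\theta=f'(u).\tag{1}$$
Thus $F=u$ generates one full rotation in unit time. Any two functions of $u$ Poisson-commute.

**Definition (capped orbit, action, spectrum).** A capped orbit of $F$ is a contractible $1$-periodic orbit $x$ of $F$ with a disc $w$ bounded by $x$. Its action is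
$$\int_0^1F_t(x(t))\,dt-\int_w\omega ,$$
and $\mathrm{Spec}(F)\subset\mathbb R$ is the set of all actions. Changing the capping by a sphere changes the action by the area of that sphere. $M$ is rational if the areas of spheres form a discrete subgroup of $\mathbb R$; on $S^2$ this subgroup is $A\mathbb Z$.

*Example.* Let $F=u$ on $S^2$. Every point lies on a $1$-periodic orbit. The circle at height $u$, traversed once in the direction of increasing $\theta$, bounds the disc below it, of area $u+\frac A2$, so its action is $u-(u+\frac A2)=-\frac A2$ up to $A\mathbb Z$. The poles have actions $\pm\frac A2$. Hence $\mathrm{Spec}(u)=\frac A2+A\mathbb Z$.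

**Definition (quantum homology).** $QH_*(M)$ is $H_*(M)$ with coefficients extended to a Novikov ring, with the quantum product $*$, a deformation of the intersection product that counts holomorphic spheres. We regard $H_*(M)\subset QH_*(M)$. All that we use in computations is that $[M]$ is the unit, so $[M]*[M]=[M]$.

*Example.* In $QH_*(S^2)$ the class $[S^2]$ is the unit, and $[\mathrm{pt}]*[\mathrm{pt}]$ is $[S^2]$ times the Novikov variable that records the class of the sphere, whereas the intersection product of $[\mathrm{pt}]$ with itself is $0$.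

**Definition (spectral invariant).** For a Hamiltonian $F$ and $a\in QH_*(M)$, $a\neq0$, the spectral invariant $c(F;a)\in\mathbb R$ of Oh and Schwarz is the lowest action level at which the Floer homology of $F$ sees the class $a$. We write $c(F)=c(F;[M])$ and use the following standard properties (Oh; Schwarz; Usher; Entov–Polterovich; McDuff–Salamon, *J-holomorphic Curves and Symplectic Topology*, 2nd ed., Ch. 12), in the convention where $c$ increases with $F$.

- **(P1)** $c(0)=0$ and $\int_0^1\min(F_t-G_t)\,dt\le c(F)-c(G)\le\int_0^1\max(F_t-G_t)\,dt$. So $c$ is monotone and $C^0$-continuous, $c(F)\le\int_0^1\max F_t\,dt$, and $c(F+r)=c(F)+r$ for constants $r$.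
- **(P2)** (Triangle inequality) $c(F\#G;a*b)\le c(F;a)+c(G;b)$, where $a$, $b$, $a*b$ are non-zero.
- **(P3)** If $F,G$ generate paths in $\mathrm{Ham}(M)$ that are homotopic with fixed endpoints, and $\iint F\,\omega^n dt=\iint G\,\omega^ndt$, then $c(F)=c(G)$.
- **(P4)** (Spectrality) If $M$ is rational, then $c(F)\in\mathrm{Spec}(F)$, and $\mathrm{Spec}(F)$ is closed of measure zero.

By (P3) the time reparametrization above does not change $c(F)$.

*Example.* By (P1), $c(r)=r$ for a constant $r$. For $F=u$ on $S^2$, (P1) gives $-\frac A2\le c(u)\le\frac A2$, and (P4) with the spectrum just computed leaves only $c(u)=\pm\frac A2$. Lemma 4 below gives $c(u)\ge0$, hence $c(u)=\frac A2$.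

(If the invariant is normalized to be decreasing, it is $c'(F)=c(-F)$ on autonomous $F$, and one replaces $F_i$ by $-F_i$ below.)

**Definition (disjoint supports).** $F_1,F_2$ are disjointly supported if the sets $\bigcup_t\operatorname{supp}F_i(\cdot,t)\subset M$, $i=1,2$, are disjoint.

*Example.* On $S^2$, a function of $u$ supported in $\{u\le-1\}$ and one supported in $\{u\ge1\}$ are disjointly supported. If the supports are exactly $\{u\le0\}$ and $\{u\ge0\}$ they are not, since the equator lies in both.

## 2. The max-inequality and the triangle inequality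

For disjointly supported $F_1,\dots,F_L$ with $F=F_1+\cdots+F_L$ and $a_i\in H_*(M)$, the max-inequality is
$$c(F;a_1*\cdots*a_L)\le\max_i c(F_i;a_i).$$
It has been proved in several special settings. The question, from Lev Buhovsky and Shira Tanny, "A local-to-global inequality for spectral invariants and an energy dichotomy for Floer trajectories", arXiv:2212.01872 (2022), is whether it can fail: are there a closed $(M,\omega)$, disjointly supported $F_1,F_2$ and $a,b\in H_*(M)$, with $a$, $b$, $a*b$ non-zero, such that
$$c(F_1+F_2;a*b)>\max\{c(F_1;a),c(F_2;b)\}\ ?$$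

The answer is yes, already on $S^2$ with $a=b=[S^2]$ (Theorem 1), and on $S^2\times T^{2m}$ for every $m\ge 0$. How badly it can fail is bounded by the triangle inequality, and Theorem 2 shows that this bound is attained in the limit.

**Proposition.** On any closed $(M,\omega)$, let $F_1,F_2$ be disjointly supported, $c_1=c(F_1;a)$, $c_2=c(F_2;b)$. Then
$$c(F_1+F_2;a*b)\le c_1+c_2.\tag{2}$$
So the max-inequality can fail only if $c_1>0$ and $c_2>0$, and always $c(F_1+F_2;a*b)\le2\max\{c_1,c_2,0\}$.

*Proof.* The map $\varphi_{F_1}^t$ fixes every point outside the support of $F_1$. In particular it fixes the support of $F_2$ pointwise, and it preserves the complement of that support, where $F_2=0$. Hence $F_2\circ(\varphi^t_{F_1})^{-1}=F_2$ and $F_1\#F_2=F_1+F_2$, and (P2) gives (2). If, say, $c_2\le0$, then $c_1+c_2\le c_1$ and the max-inequality holds. The last bound is immediate from (2). $\square$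

So the simplest cases, where one invariant is nonpositive, are settled: a counterexample needs two positive invariants.

## 3. Functions of the height on the sphere

On $S^2$ we study $c(f)=c(f;[S^2])$ for $f=f(u)$ smooth.

**Lemma 1 (spectrum).** For $f=f(u)$,
$$\mathrm{Spec}(f)=\Big(\{f(\pm\tfrac A2)\}\cup\{f(u)-k(u+\tfrac A2):\ f'(u)=k\in\mathbb Z\}\Big)+A\mathbb Z.$$
So modulo $A$ an orbit of even slope $k$ has action $f(u)-ku$, and one of odd slope $k$ has action $f(u)-ku+\frac A2$.

*Proof.* By (1), the $1$-periodic orbits are the poles and the orbits $\theta=\theta_0+kt$ on levels with $f'(u)=k\in\mathbb Z$. A pole with constant capping has action $f(\pm\frac A2)$. Off the poles, cap the orbit by the disc over $[-\frac A2,u]$. Its boundary, oriented by "outward normal first" for $du\wedge d\theta$, runs in the direction of increasing $\theta$, so the area of the capping is $k(u+\frac A2)$. Recapping changes actions by $A\mathbb Z$. For the last sentence, $\frac{kA}2\in A\mathbb Z$ when $k$ is even, and $-\frac{kA}{2}\equiv\frac A2$ modulo $A$ when $k$ is odd. $\square$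

There is a useful picture. For even $k$, the number $f(u)-ku$ is the height at which the tangent line to the graph of $f$ at $u$ meets the vertical axis over the equator $u=0$. Critical points contribute their heights, and tangent lines of slope $-2$ contribute their intercepts $f(u)+2u$. Orbits of slope $\pm1$ have actions displaced by half the total area, so on a large sphere they stay far from moderate values.

**Lemma 2 (rotation trick).** $c(f)=c(f+2u)$. Hence $c(f)\le\max(f+2u)$.

*Proof.* The Hamiltonian $2u$ generates two full rotations, a loop $\rho_t$ in $SO(3)\subset\mathrm{Ham}(S^2)$. Since $\pi_1(SO(3))=\mathbb Z/2$, this loop is contractible. As $f$ and $u$ commute, $f+2u$ generates $\varphi_f^t\rho_t$, and contracting $\rho_t$ (with base point fixed) shows that this path is homotopic with fixed endpoints to $\varphi_f^t$. Since $\int2u\,\omega=0$, the means agree, so (P3) gives the equality, and (P1) gives the bound. $\square$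

*Example.* $c(2u)=c(0)=0$, although $\max 2u=A$. A steep function can have an invariant far below its maximum.

We also need lower bounds. They come from displacement.

**Lemma 3 (displacement bound).** If $K$ is closed and $\varphi_H^1(K)\cap K=\emptyset$, then $c(F)\le\int_0^1(\max H_t-\min H_t)\,dt$ for every autonomous $F$ supported in $K$. (Here $M$ is any closed rational manifold, and $c=c(\cdot;[M])$.)

*Proof.* By the time convention of Section 1 we may take $H$ to vanish near integer times, and we use $\beta'(t)F$ for $F$ in products; this changes no quantity in the statement.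

**Step 1 (a family with controlled spectrum).** The purpose is to connect $H$ to $H\#F$ without creating new actions. For $s\in[0,1]$ let $G_s$ generate the concatenation that first runs the flow of $sF$ for $t\in[0,\frac12]$ and then that of $H$ for $t\in[\frac12,1]$, both smoothly reparametrized in time. In the square of maps $\varphi_H^{\sigma}\varphi_{sF}^{\tau}$, $0\le\sigma,\tau\le1$, this path runs along two edges from $(\tau,\sigma)=(0,0)$ to $(1,1)$, while $H\#sF$ gives the diagonal; so the two paths are homotopic with fixed endpoints. Both Hamiltonians have total integral $\iint H\,\omega^ndt+s\int F\,\omega^n$. By (P3), $c(G_s)=c(H\#sF)$, and likewise $c(G_0)=c(H)$.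

Let $x$ be a fixed point of $\varphi_H^1\varphi_{sF}^1$. If $x\in K$, then $\varphi_{sF}^1(x)\in K$, because the flow of $F$ preserves $K$; hence $\varphi_H^1\varphi_{sF}^1(x)\notin K$, which contradicts that this point is $x$. So $x\notin K$. There $F$ vanishes near $x$, so the orbit stays at $x$ during the first half and the first half contributes $0$ to the action. The orbit is then also an orbit of $G_0$, with the same cappings and actions. Thus $\mathrm{Spec}(G_s)\subset\mathrm{Spec}(G_0)$ for all $s$.

**Step 2 (constancy and conclusion).** The purpose is to turn this into a bound. By (P1), $s\mapsto c(G_s)$ is continuous, and by (P4) its values lie in the measure-zero set $\mathrm{Spec}(G_0)$. The image of $[0,1]$ is an interval of measure zero, so $c(G_1)=c(G_0)$, that is, $c(H\#F)=c(H)$. Put $\bar H_t=-H_t\circ\varphi_H^t$, which generates $(\varphi_H^t)^{-1}$. Then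
$$\big(\bar H\#(H\#F)\big)_t=-H_t\circ\varphi_H^t+(H_t+F\circ(\varphi_H^t)^{-1})\circ\varphi_H^t=F,$$
so by (P2) and (P1)
$$c(F)\le c(\bar H)+c(H\#F)=c(\bar H)+c(H)\le\int_0^1(\max H_t-\min H_t)\,dt.\qquad\square$$

**Lemma 4 (equator bound; heaviness of the equator, Entov–Polterovich).** $c(f)\ge f(0)$ for every $f=f(u)$.

*Proof.* Given $\kappa>0$, choose $\delta\in(0,\frac A2)$ with $f\ge f(0)-\kappa$ on $|u|\le\delta$. Choose smooth functions $\phi_\pm=\phi_\pm(u)\ge0$ supported in $\{\pm u\ge\delta/2\}$ and so large on $\{\pm u\ge\delta\}$ that $f\ge f(0)-\kappa-\phi_+-\phi_-$ everywhere. The rotation by $\pi$ about a horizontal axis maps $u$ to $-u$, so it displaces each of the closed discs $\{u\ge\delta/2\}$ and $\{u\le-\delta/2\}$. By Lemma 3 there is a constant $C$ with $c(k\phi_\pm)\le C$ for all $k\in\mathbb N$; the point is that $C$ does not depend on $k$. All functions of $u$ commute, so (P2) gives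
$$0=c(0)\le c(-k\phi_+-k\phi_-)+c(k\phi_+)+c(k\phi_-)\le c(-k\phi_+-k\phi_-)+2C .$$
Also $c(kf)\le k\,c(f)$ by (P2). Therefore, using (P1),
$$k\,c(f)\ge c(kf)\ge k(f(0)-\kappa)+c(-k\phi_+-k\phi_-)\ge k(f(0)-\kappa)-2C.$$
Divide by $k$, let $k\to\infty$, then $\kappa\to0$. $\square$

## 4. Rounded profiles and following a value across a spectral gap

**Definition (rounding).** Let $g:\mathbb R\to\mathbb R$ be continuous and piecewise linear with finitely many vertices, and let $\rho_\varepsilon$ be an even mollifier that is positive exactly on $(-\varepsilon,\varepsilon)$. The rounding of $g$ is $f=g*\rho_\varepsilon$, viewed as a function of $u$.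

*Example.* For a tent with slopes $\frac12,-\frac12$ and peak at $0$, the rounding agrees with the tent for $|u|\ge\varepsilon$. On $(-\varepsilon,\varepsilon)$ its derivative decreases strictly from $\frac12$ to $-\frac12$, so it has exactly one critical point there.

We use these facts. The value $f(u)$ is an average of the values of $g$ on $(u-\varepsilon,u+\varepsilon)$; in particular $\sup f\le\sup g$. The derivative $f'(u)$ is a weighted average of the slopes of $g$ on $(u-\varepsilon,u+\varepsilon)$, and every slope that occurs there on a set of positive length has positive weight. If $g$ is affine on $(u-\varepsilon,u+\varepsilon)$, then $f(u)=g(u)$. Rounding is linear and monotone in $g$ and fixes affine functions, so the rounding of $g+2u$ is $f+2u$. Finally, if $g-ku$ is $L$-Lipschitz and $|u-v|\le\varepsilon$, then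
$$\big|(f(u)-ku)-(g(v)-kv)\big|\le 2L\varepsilon,\tag{3}$$
because $f(u)-ku$ is an average of values of $g-k\,\cdot$ at points within $2\varepsilon$ of $v$.

**Lemma 5 (following a value).** Let $f_s$, $s\in[0,1]$, be a $C^0$-continuous family of functions of $u$, $J$ an open interval and $I\subset J$ a closed one. If $\mathrm{Spec}(f_s)\cap J\subset I$ for all $s$ and $c(f_0)\in I$, then $c(f_s)\in I$ for all $s$.

*Proof.* By (P1), $s\mapsto c(f_s)$ is continuous. By (P4), $\{s:c(f_s)\in I\}=\{s:c(f_s)\in J\}$. This set is closed by the first description and open by the second, and it contains $0$. Since $[0,1]$ is connected, it is all of $[0,1]$. $\square$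

**Two gentle tents.** Let us try the question by hand. Take $A=400$, $\varepsilon=\frac1{100}$. Let $g^{(1)}$ be the tent on $[-100,-20]$ with peak $20$ at $-60$, let $g^{(2)}$ be the tent on $[10,50]$ with peak $10$ at $30$, and let $F_1,F_2$ be the roundings. All slopes lie in $[-\frac12,\frac12]$, so only $k=0$ occurs and spectra consist of critical values modulo $400$. Here we can compute $c(F_1)$. Let $g_0$ be $g^{(1)}$ for $u\le-60$, linear from $(-60,20)$ to $(50,0)$ (slope $-\frac2{11}$), and $0$ afterwards; let $f_0$ be its rounding and $f_s=(1-s)f_0+sF_1$.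

The critical values of $f_s$ are as follows. For $u\le-60-\varepsilon$ only the value $0$ occurs. In $|u+60|<\varepsilon$ the derivative decreases strictly, from $\frac12$ to a negative number, so there is exactly one critical point. By (3) its value lies in $[19.9,20]$, and it is the maximum of $f_s$ by what follows. On $[-60+\varepsilon,-20-\varepsilon]$ we have $f_s'<0$. On $[-20-\varepsilon,\infty)$ we have $0\le f_s<13$, since $g_0(-20)=20-\frac{80}{11}<12.8$. For $s=0$ the only critical values are $0$ and the one near $20$. Now $c(f_0)\ge f_0(0)=20-\frac{120}{11}>9$ by Lemma 4, and $c(f_0)\le20$, so spectrality puts $c(f_0)$ in $[19.9,20]$. Lemma 5 with $J=(13,380)$, $I=[19.9,20.1]$ gives $c(F_1)\in I$, hence $c(F_1)=\max F_1$. Consequently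
$$c(F_1+F_2)\le\max(F_1+F_2)=\max F_1=c(F_1),$$
and the max-inequality holds. To violate it we must push $c(F_1)$ below $\max F_1$, and Lemma 2 shows that steep slopes can do this.

## 5. Where the direct lower bound stops, and what a second bump can do

The first attempt at a counterexample is to bound $c(F_1+F_2)$ from below by Lemma 4. It cannot succeed for functions of $u$. At most one of the two supports contains the equator. If the one that does is that of $F_1$, then $(F_1+F_2)(0)=F_1(0)$, and Lemma 4 also gives $c(F_1)\ge F_1(0)$. If neither does, the bound for the sum is $0$, and $c(F_i)\ge0$ as well. So the lower bound that Lemma 4 gives for the sum never exceeds the larger of $c(F_1),c(F_2)$.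

The second attempt is to deform, as for the tents. Start from a function $f_0$ that is high on the equator and whose only action in a certain window is its maximum, and follow this value to $f_1=F_1+F_2$ by Lemma 5. We want $c(F_1)<\max F_1$ but $c(F_1+F_2)\approx\max F_1$, so we should see why the deformation fails for $F_1$ alone and what $F_2$ changes.

Take $A=400$, let $g^{(1)}$ be a tent of height $50$ with peak at $-60$ and base $[-100,-20]$, then $0$ up to $u=23$, then of slope $-\frac52$: a deep well at the north pole. Let $F_1$ be its rounding, $\varepsilon=\frac1{100}$. The function $g^{(1)}+2u$ has slopes $2,\frac{13}4,\frac34,2$ up to $u=23$ and slope $-\frac12$ afterwards, so its maximum is $46$, at $u=23$. By Lemma 2,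
$$c(F_1)\le\max(F_1+2u)\le 46,\tag{4}$$
although $\max F_1$ is near $50$. Now try to deform. Let $\tilde g_0$ be $g^{(1)}$ outside $[-60,23]$ with vertices $(-60,50),(0,48),(23,0)$ there, and let $\tilde f_0$ be its rounding. On $(0,23)$ the slope is $-\frac{48}{23}<-2$, so $\tilde g_0+2u$ increases up to $u=0$ and decreases afterwards, and its maximum is $48$. Lemmas 2 and 4 give $47.9<\tilde f_0(0)\le c(\tilde f_0)\le48$. So the value $50$ is not picked even at the start: a slope $-2$ orbit near the equator, with action close to $48$, takes its place.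

No other path to $F_1$ does better. Let $\tilde f_s$ be any continuous family of functions of $u$ with $\tilde f_1=F_1$ and $c(\tilde f_0)\ge49.9$, and let $M_s=\max(\tilde f_s+2u)$. Then $M_s\in\mathrm{Spec}(\tilde f_s)$: at a non-polar maximum the slope is $-2$ and $M_s$ is the corresponding intercept, while at a pole $M_s=\tilde f_s(\pm200)\pm400$. Since $M_0\ge c(\tilde f_0)\ge49.9$ and $M_1\le46$, the action $M_s$ sweeps across all of $[46,49.9]$. It must come down through the window in which the value near $50$ is supposed to be isolated from below.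

This tells us what $F_2$ should do. If the graph of every $f_s$ passes close to a point that lies above the line $50-2u$, then $M_s$ stays above $50$. The point $(6,40)$ will do: its line of slope $-2$ meets the axis at $40+12=52$. A bump $F_2$ with peak $40$ at $u=6$ has $c(F_2)\le40$, and it fits between the tent and the well.

## 6. The counterexample on the sphere of area 400

**Theorem 1.** On the sphere of area $A=400$ there are disjointly supported $F_1,F_2$ with
$$c(F_1)\le46,\qquad c(F_2)\le40,\qquad c(F_1+F_2)\ge49.9.$$
Hence $c(F_1+F_2;[M]*[M])>\max\{c(F_1;[M]),c(F_2;[M])\}$.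

*Proof.* Fix $\varepsilon=\frac1{100}$.

**Step 1 (the functions).** We write down $F_1$ and $F_2$ and check that their supports are disjoint. Let $g_1$ be $0$ for $u\le-100$, with vertices
$$(-100,0),\ (-60,50),\ (-20,0),\ (-18,0),\ (6,40),\ (22,0),\ (23,0),$$
and slope $-\frac52$ for $u\ge23$. The consecutive slopes are
$$0,\ \tfrac54,\ -\tfrac54,\ 0,\ \tfrac53,\ -\tfrac52,\ 0,\ -\tfrac52.$$
Let $g^{(2)}$ be the part of $g_1$ on $[-18,22]$ extended by $0$, and $g^{(1)}=g_1-g^{(2)}$, the function of Section 5. Let $F_1,F_2,f_1$ be the roundings of $g^{(1)},g^{(2)},g_1$; by linearity $F_1+F_2=f_1$. The supports lie in $\{-100-\varepsilon\le u\le-20+\varepsilon\}\cup\{u\ge23-\varepsilon\}$ and $\{-18-\varepsilon\le u\le22+\varepsilon\}$, which are disjoint.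

**Step 2 (upper bounds).** By (P1), $c(F_2)\le\max F_2\le40$. By (4), $c(F_1)\le46$.

**Step 3 (the path).** We connect $f_1$ to a function that is high on the equator. Let $g_0$ equal $g_1$ outside $[-60,6]$, with vertices $(-60,50),(0,48),(6,40)$ there, so with slopes $-\frac1{30}$ and $-\frac43$. Put $g_s=(1-s)g_0+sg_1$, with rounding $f_s=(1-s)f_0+sf_1$.

We record what is needed for all $s$. On $(-60,6)$ the slopes of $g_0$ are $-\frac1{30},-\frac43$ and those of $g_1$ are $-\frac54,0,\frac53$. So all slopes of $g_s$ lie in $[-\frac52,\frac53]$, and slopes below $-\frac43$ occur only on $(6,22)$ and $(23,\infty)$, where the slope is $-\frac52$. Only integers $k\in\{-2,-1,0,1\}$ can be values of $f_s'$. For $u\ge23+\varepsilon$ we have $f_s'=-\frac52$, so that region contributes only its pole. For $u\le23+\varepsilon$ we have $-0.1\le f_s\le50$, since $0\le g_s\le50$ for $u\le23$ and $g_s\ge-5\varepsilon$ up to $23+2\varepsilon$.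

**Step 4 (the spectrum along the path).** The purpose is to prove two claims:

*Claim A.* $\mathrm{Spec}(f_s)\cap(48.8,51.9)\subset[49.9,50.1]$ for all $s\in[0,1]$.

*Claim B.* $\mathrm{Spec}(f_0)\cap(46.1,51.9)\subset[49.9,50.1]$.

We go through the actions given by Lemma 1, modulo $400$.

- *Poles.* $f_s(-200)=0$ and $f_s(200)=-\frac52\cdot177=-442.5\equiv357.5$. Neither lies in $(46.1,51.9)$ modulo $400$.
- *$k=\pm1$.* For $u\le-100-\varepsilon$ we have $f_s'=0$, and for $u\ge23+\varepsilon$ we have $f_s'=-\frac52$. So $-100-\varepsilon\le u\le23+\varepsilon$, and the action is $\equiv f_s(u)\mp u+200$. With $-0.1\le f_s\le50$ this lies in $[99,351]$, hence outside $(46.1,51.9)$ modulo $400$.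
- *$k=-2$.* If $u$ is at distance at least $\varepsilon$ from $6$, $22$ and $23$, then $(u-\varepsilon,u+\varepsilon)$ lies in one of $(-\infty,6)$, $(6,22)$, $(22,23)$, $(23,\infty)$, and accordingly $f_s'\ge-\frac43$, $f_s'=-\frac52$, $f_s'=0$, $f_s'=-\frac52$. So $u$ is within $\varepsilon$ of $6$, $22$ or $23$. The action is $\equiv f_s(u)+2u$. The slopes of $g_s+2u$ lie in $[-\frac12,\frac{11}3]$, so by (3) the action is within $\frac{22}3\varepsilon<0.08$ of the vertex value of $g_s+2u$, which is $52$, $44$, $46$ respectively. So it lies outside $(46.1,51.9)$.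
- *$k=0$.* All critical values for $u\le23+\varepsilon$ lie in $[-0.1,50]$, so no other translate by $400\mathbb Z$ meets the windows. For $u\le-60-\varepsilon$ the slopes of $g_s$ in play are $0$ and $\frac54$, so $f_s'(u)=0$ only where $f_s(u)=0$. For $|u+60|<\varepsilon$ the slopes in play lie in $[-\frac54,\frac54]$, so $f_s(u)\in[49.9,50]$ by (3). On $[-60+\varepsilon,-20-\varepsilon]$ we have $f_s'=-\frac{1-s}{30}-\frac54s<0$. On $[-20-\varepsilon,6+\varepsilon]$ we have $f_s<48.8$, because on the interval enlarged by $\varepsilon$ on both sides $g_0\le g_0(-20-2\varepsilon)=\frac{146}3+\frac{2\varepsilon}{30}<48.7$ and $g_1\le40$. On $[6+\varepsilon,23+\varepsilon]$ we have $f_s\le40$.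

This proves Claim A. For Claim B, only $k=0$ must be sharpened. For $s=0$ all slopes of $g_0$ on $(-60,22)$ are negative, so $f_0$ has no critical points in $[-60+\varepsilon,22-\varepsilon]$. On $[22-\varepsilon,23+\varepsilon]$ its values are within $0.1$ of $0$, since $|g_0|\le5\varepsilon$ on the enlarged interval. So the critical values of $f_0$ near the window are those in $[49.9,50]$ only, which proves Claim B.

**Step 5 (the starting value).** We locate $c(f_0)$ with Claim B. Near $u=0$ the slopes of $g_0$ are at most $\frac43$ in absolute value, so $f_0(0)\ge48-\frac43\varepsilon>47.9$. By Lemma 4 and (P1), $47.9<f_0(0)\le c(f_0)\le\max f_0\le50$. By (P4) and Claim B, $c(f_0)\in[49.9,50.1]$.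

**Step 6 (following the value).** We carry it to $s=1$. By Claim A, Lemma 5 applies with $J=(48.8,51.9)$ and $I=[49.9,50.1]$, and gives
$$c(F_1+F_2)=c(f_1)\ge49.9>46\ge\max\{c(F_1),c(F_2)\}.\qquad\blacksquare$$

The two claims have different windows for a reason. At $s=0$ the lower bound is only about $48$, so the gap must reach below $48$, and the intercepts $44$ and $46$ permit this. For $s>0$ the function $f_s$ can have further critical values below $48.8$ (for $s=1$ the peak of the second bump has a value near $40$), but by then the value to be followed has been pinned to $50$.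

## 7. The products of the sphere with tori

**Higher dimensions.** For every $m\ge0$, the pullbacks of $F_1,F_2$ to $S^2\times T^{2m}$ (with $S^2$ of area $400$ and a product symplectic form) satisfy the inequalities of Theorem 1 with $a=b=[M]$.

*Proof.* The manifold is monotone and rational, so (P1)–(P4) apply. We check the ingredients that used the sphere. The $1$-periodic orbits of a pulled-back $f(u)$ are products of orbits on $S^2$ with constants, hence contractible. Since $\pi_2(S^2\times T^{2m})=\pi_2(S^2)$, recapping changes actions by $400\mathbb Z$, and Lemma 1 gives the same spectrum. The loop generated by $2u$ is $\rho_t\times\mathrm{id}$, which contracts because $\rho_t$ does, and the pullback of $2u$ has mean zero; so Lemma 2 holds. Lemma 3 was proved for every closed rational manifold. The sets $\{\pm u\ge\delta/2\}\times T^{2m}$ are displaced by the rotation by $\pi$ about a horizontal axis times $\mathrm{id}$, so Lemma 4 holds. Lemma 5 uses only (P1) and (P4), and the rest of the proof is a computation with functions of $u$. $\square$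

## 8. Sharpness of the triangle inequality

In Theorem 1 the well starts at $w=23$, which gives $c(F_1)\le2w=46$, and the second bump has height $y=40$ at $q=6$, with intercept $y+2q=52$. The peak $50$ was chosen below $52$. If the right side of the bump is made steep, $q$ can move close to $w$, and the intercept $y+2q$ moves close to $y+2w$, the sum of the two upper bounds.

**Theorem 2.** Let $x,y>0$, $A\ge8(x+y)$ and $0<\eta<\min(x,y)$. On the sphere of area $A$ there are disjointly supported $F_1,F_2$ with
$$c(F_1)\le x,\qquad c(F_2)\le y,\qquad c(F_1+F_2)\ge x+y-\eta.$$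
By the Proposition then also $c(F_1)\ge x-\eta$ and $c(F_2)\ge y-\eta$. Consequently:

- for all $x,y>0$, the supremum of $c(F_1+F_2;a*b)$ over all closed manifolds and disjointly supported pairs with $0<c_1\le x$, $0<c_2\le y$ is exactly $x+y$;
- the supremum of $c(F_1+F_2;a*b)/\max\{c_1,c_2\}$ over pairs with $c_1,c_2>0$ is exactly $2$.

Here $c_1=c(F_1;a)$ and $c_2=c(F_2;b)$, as in the Proposition.

*Proof.*

**Step 1 (parameters).** We choose the numbers so that the peak height $h$ is near $x+y$ and avoids the steep orbits. Choose a non-integer $\sigma>5$ with $\frac{4y}\sigma<\frac\eta4$, and put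
$$w=\tfrac x2,\qquad w_1=w-\tfrac y\sigma,\qquad q=w-\tfrac{2y}\sigma .$$
Since $\frac{2y}\sigma<\frac\eta8<\frac x2$, we have $q>0$. Moreover $y+2q=x+y-\frac{4y}\sigma$. Let $V\subset\mathbb R$ be the finite set consisting of $0$, $-\sigma(\frac A2-w)$ and, for the integers $k$ with $-\sigma<k\le-2$, the numbers
$$-kw_1-k\tfrac A2,\qquad -kw-k\tfrac A2,\qquad y-kq-k\tfrac A2 .$$
The set $V+A\mathbb Z$ is closed and discrete. Choose $h\in(x+y-\frac\eta2,\ x+y-\frac{4y}\sigma)$ with $h\notin V+A\mathbb Z$; the interval is non-empty because $\frac{4y}\sigma<\frac\eta4$, and $h>y$ because $\frac\eta2<x$. Put $p=\frac23(h+y)$ and $b_1=-p+\frac23h=-\frac23y$. Choose $e<h$ so close to $h$ that $e>y$, $h-e<2p$ and $[e,h]\cap(V+A\mathbb Z)=\emptyset$.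

**Step 2 (profiles).** Now we write down $F_1$, $F_2$ and the path. Let $g_1$ be $0$ on the left, with vertices
$$(-p-\tfrac23h,0),\ (-p,h),\ (b_1,0),\ (q-\tfrac23y,0),\ (q,y),\ (w_1,0),\ (w,0),$$
and slope $-\sigma$ for $u\ge w$. The order is correct, since $b_1=-\frac23y<q-\frac23y$. Since $w_1-q=\frac y\sigma$, the consecutive slopes are $0,\frac32,-\frac32,0,\frac32,-\sigma,0,-\sigma$. Let $g^{(2)}$ be the part of $g_1$ on $[q-\frac23y,w_1]$ extended by $0$, and $g^{(1)}=g_1-g^{(2)}$.

Let $g_0$ equal $g_1$ outside $[-p,q]$, with vertices $(-p,h),(0,e),(q,y)$ there. Its slopes there, $\frac{e-h}p$ and $\frac{y-e}q$, lie in $(-2,0)$: the first because $0<h-e<2p$, the second because $y<e<h<y+2q$. Let $g_s=(1-s)g_0+sg_1$.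

Put $m_0=\max\{g_0(b_1),y\}$. Since $-p<b_1<0$ and $g_0$ decreases on $[-p,0]$, we have $m_0<h$. Choose $r>0$ with
$$r<\tfrac{h-m_0}3,\qquad r<\tfrac e2,\qquad h+2r<x+y,\qquad r<\eta,$$
and such that the $2r$-neighborhood of $[e,h]$ is disjoint from $V+A\mathbb Z$. Finally choose $\varepsilon>0$ with
$$2\varepsilon<q,\qquad 2\varepsilon<\tfrac y\sigma,\qquad 8\sigma\varepsilon<r .\tag{5}$$
Let $F_1,F_2,f_s$ be the $\varepsilon$-roundings of $g^{(1)},g^{(2)},g_s$, so $f_1=F_1+F_2$. The supports of $g^{(1)}$ and $g^{(2)}$ are separated by gaps of length $q$ (between $b_1$ and $q-\frac23y$) and $\frac y\sigma$ (between $w_1$ and $w$). By (5), $F_1$ and $F_2$ are disjointly supported.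

**Step 3 (upper bounds).** By (P1), $c(F_2)\le y$. The function $g^{(1)}+2u$ has slopes $2,\frac72,\frac12,2$ for $u\le w$ and slope $2-\sigma<0$ afterwards, so its maximum is $2w=x$. By Lemma 2, $c(F_1)\le\max(F_1+2u)\le x$.

**Step 4 (size estimates).** We collect bounds valid for all $s$. The region $u\ge w+\varepsilon$ contains no orbit other than its pole, since $f_s'=-\sigma\notin\mathbb Z$ there. Left of $q$ all slopes of $g_s$ lie in $(-2,\frac32]$: on $(-p,q)$ they are convex combinations of a number in $(-2,0)$ and one of $-\frac32,0,\frac32$, and left of $-p$ they are $0$ or $\frac32$. Right of $q$ they are $-\sigma,0,-\sigma$. So the integer slopes that occur satisfy $-\sigma<k\le1$. Since $0\le g_s\le h$ for $u\le w$ and $g_s\ge-2\sigma\varepsilon$ on $[w,w+2\varepsilon]$, we have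
$$-2\sigma\varepsilon\le f_s\le h\quad\text{for }u\le w+\varepsilon,\tag{6}$$
and in particular $|f_s|\le x+y$ there, because $2\sigma\varepsilon<r<x+y$. Next, $p+\frac23h=\frac43h+\frac23y<\frac43x+2y=2(x+y)-\frac23x$, and $\varepsilon<\frac q2<\frac x4$ by (5). So all $u$ with $-p-\frac23h-\varepsilon\le u\le w+\varepsilon$ satisfy $|u|\le2(x+y)\le\frac A4$. In particular all vertices are at distance greater than $\varepsilon$ from $\pm\frac A2$. Finally the window $(e-r,h+r)$ satisfies
$$0<e-r,\qquad h+r<x+y\le\tfrac A8.\tag{7}$$

**Step 5 (the spectrum).** The purpose is to show, for all $s$,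
$$\mathrm{Spec}(f_s)\cap(h-r,h+r)\subset[h-\tfrac r2,h+\tfrac r2],\tag{8}$$
$$\mathrm{Spec}(f_0)\cap(e-r,h+r)\subset[h-\tfrac r2,h+\tfrac r2].\tag{9}$$
Since $e<h$, the first window is contained in the second.

- *Poles.* Their actions are $0$ and $-\sigma(\frac A2-w)$ modulo $A$, both in $V+A\mathbb Z$, hence outside $(e-r,h+r)$.
- *$k\le-2$.* If $u$ is at distance at least $\varepsilon$ from $q,w_1,w$, then $f_s'(u)>-2$ (interval left of $q$), or $f_s'(u)=0$, or $f_s'(u)=-\sigma$. So $u$ is within $\varepsilon$ of $q$, $w_1$ or $w$. The slopes of $g_s-ku$ lie in $[-\sigma+2,\sigma+\frac32]$, so this function is $2\sigma$-Lipschitz, and by (3) the action $f_s(u)-ku-k\frac A2$ is within $4\sigma\varepsilon<\frac r2$ of the value of $g_s-ku-k\frac A2$ at the vertex. These vertex values are $y-kq-k\frac A2$, $-kw_1-k\frac A2$ and $-kw-k\frac A2$, all in $V$. Hence the action is outside $(e-r,h+r)$ by the choice of $r$.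
- *$k=\pm1$.* Then $-p-\frac23h-\varepsilon\le u\le w+\varepsilon$, so by Step 4 $|f_s(u)\mp u|\le3(x+y)\le\frac{3A}8$. The action is $\equiv f_s(u)\mp u+\frac A2\in[\frac A8,\frac{7A}8]$ modulo $A$. By (7) the window lies in $(0,\frac A8)$, so it is avoided.
- *$k=0$.* By (6) all critical values for $u\le w+\varepsilon$ lie in $[-2\sigma\varepsilon,h]\subset(-\frac A2,\frac A2)$, so their translates by non-zero multiples of $A$ do not meet the window.
  - For $u\le-p-\varepsilon$ the slopes in play are $0$ and $\frac32$, so $f_s'(u)=0$ only where $f_s(u)=0$, and $0<e-r$.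
  - For $|u+p|<\varepsilon$, the slopes in play are less than $2$ in absolute value, so $f_s(u)$ is within $4\varepsilon<\frac r2$ of $h$ by (3).
  - On $[-p+\varepsilon,b_1-\varepsilon]$, $f_s'=(1-s)\frac{e-h}p-\frac32s<0$.
  - On $[b_1-\varepsilon,w+\varepsilon]$, consider $g_0$ and $g_1$ on $[b_1-2\varepsilon,w+2\varepsilon]$. There $g_0\le g_0(b_1-2\varepsilon)\le m_0+4\varepsilon$, and $g_1\le\max\{y,3\varepsilon\}=y\le m_0$, since $\varepsilon<\frac y{2\sigma}<\frac y{10}$. So $f_s\le m_0+4\varepsilon<h-3r+\frac r2<h-r$.

This proves (8). For (9) only $k=0$ needs more. The slopes of $g_0$ on $(-p,w_1)$ are negative, so $f_0'<0$ on $[-p+\varepsilon,w_1-\varepsilon]$. On $[w_1-\varepsilon,w+\varepsilon]$ we have $|f_0|\le2\sigma\varepsilon<\frac r2$, while $e-r>r$. So the only critical values of $f_0$ in $(e-r,h+r)$ are those near $-p$, within $\frac r2$ of $h$.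

**Step 6 (starting value and conclusion).** We apply Lemmas 4 and 5. Near $u=0$ the slopes of $g_0$ are less than $2$ in absolute value, so $c(f_0)\ge f_0(0)\ge e-2\varepsilon>e-r$ by Lemma 4, and $c(f_0)\le\max f_0\le h$. By (P4) and (9), $c(f_0)\in[h-\frac r2,h+\frac r2]$. By (8) and Lemma 5 with $J=(h-r,h+r)$, $c(f_1)\in[h-\frac r2,h+\frac r2]$. Hence
$$c(F_1+F_2)\ge h-\tfrac r2>x+y-\tfrac\eta2-\tfrac\eta2=x+y-\eta .$$

**Step 7 (the consequences).** By (2), $x+y-\eta\le c(F_1)+c(F_2)$. With $c(F_2)\le y$ this gives $c(F_1)\ge x-\eta$, and with $c(F_1)\le x$ it gives $c(F_2)\ge y-\eta$. Both are positive because $\eta<\min(x,y)$. For the first supremum, the upper bound $c_1+c_2\le x+y$ is the Proposition. Conversely, for given $x,y$ take $A=8(x+y)$ and let $\eta\to0$: the pairs constructed have $0<c_1\le x$, $0<c_2\le y$ and $c(F_1+F_2)\ge x+y-\eta$. For the ratio, the Proposition gives $c_1+c_2\le2\max\{c_1,c_2\}$, so it is at most $2$. For $x=y$ the pairs constructed have ratio at least $\frac{2x-\eta}x$, which tends to $2$ as $\eta\to0$. $\blacksquare$
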